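# Thresholds on a Binary Tree and Logarithmic Homogeneous Sets in Hypergraphs

## 1. Words, first splits, and a threshold

Fix $n\ge 1$ and let $V=\{0,1\}^n$ be the set of binary words of length $n$, viewed as the leaves of a binary tree of height $n$. A **subtree of height $k$** is the set of all words in $V$ with a given prefix of length $n-k$. So $V$ itself is the subtree of height $n$, a subtree of height $0$ is a single word, and each subtree is contained in subtrees of all larger heights up to $n$.

**Definition 1 (type).** Let $X\subseteq V$ with $|X|\ge 2$, and let $w$ be the longest common prefix of the words in $X$. Let $X_0$ and $X_1$ be the sets of words of $X$ that start with $w0$ and $w1$. The *type* of $X$ is the pair $(|X_0|,|X_1|)$.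

Both parts are nonempty, since otherwise $w$ could be lengthened. The type records the sizes of the two groups in which $X$ leaves the place where it first splits, left group first. For example, in $\{0,1\}^3$ the set $X=\{000,001,010,110\}$ has empty common prefix, $X_0=\{000,001,010\}$ and $X_1=\{110\}$, so its type is $(3,1)$. The set $\{000,001,010\}$ has common prefix $0$ and type $(2,1)$.

We use two facts about types all the time.

**Lemma 1.** Let $X\subseteq V$ with $|X|\ge2$.

1. If $Y_0\subseteq X_0$ and $Y_1\subseteq X_1$ are both nonempty, then $Y=Y_0\cup Y_1$ has type $(|Y_0|,|Y_1|)$, with parts $Y_0$ and $Y_1$.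
2. If $X$ lies in a subtree of height $k$, then $k\ge 1$, and each of $X_0,X_1$ lies in a subtree of height at most $k-1$.

**Proof.** For part 1, all words of $Y$ start with $w$, at least one starts with $w0$, and at least one starts with $w1$. So the longest common prefix of $Y$ is again $w$, and the parts of $Y$ are $Y_0$ and $Y_1$. For part 2, a subtree of height $0$ has one word, so $k\ge1$. All words of $X$ share a prefix of length $n-k$, so $w$ has length at least $n-k$, and the words of $X_0$ share the prefix $w0$ of length at least $n-k+1$. The same holds for $X_1$ with $w1$. $\blacksquare$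

Both parts in part 1 must be nonempty. If we delete the only word of $X_1$, what remains is $X_0$, whose split happens lower in the tree. Its type is then not determined by the type of $X$: in the example above, deleting $110$ leaves a set of type $(2,1)$, while other choices of $X_0$ of size three give $(1,2)$.

Now let $\ell\ge3$. An *$\ell$-graph* is an $\ell$-uniform hypergraph: a vertex set together with a set of $\ell$-element subsets called edges. Here is the object on which the talk turns.

**Definition 2 (threshold $\ell$-graph).** Let $2\le i\le \ell-1$. The threshold $\ell$-graph on $V$ has as edges exactly the $\ell$-sets of type $(p,q)$ with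
$$p\le i-1.$$

So we decide whether $\ell$ words form an edge by looking only at the node where they first split and asking whether few of them go left. For $\ell=3$, $i=2$, $n=2$, the four triples are $\{00,01,10\}$ and $\{00,01,11\}$ of type $(2,1)$, which are non-edges, and $\{00,10,11\}$ and $\{01,10,11\}$ of type $(1,2)$, which are edges.

## 2. Forbidden edge counts and homogeneous sets

A *homogeneous set* in an $\ell$-graph $G$ is a set of vertices that is either a *clique* (every $\ell$-subset is an edge) or an *independent set* (no $\ell$-subset is an edge). For $L\subseteq\{0,1,\dots,\ell+1\}$, an $\ell$-graph is *$L$-free* if it has no induced $(\ell+1)$-vertex subgraph whose number of edges belongs to $L$. We say that $L$-free $\ell$-graphs *have polynomial-size homogeneous sets* if there is a constant $c=c(\ell,L)>0$ such that every $n$-vertex $L$-free $\ell$-graph has a homogeneous set of size at least $n^c$.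

An $\ell$-graph is *disperse* if it is $\{2,3,\dots,\ell-1\}$-free, that is, if every $\ell+1$ vertices induce $0$, $1$, $\ell$ or $\ell+1$ edges. For example, fix a set $A$ of vertices and take as edges all $\ell$-sets inside $A$. An $(\ell+1)$-set induces $\ell+1$ edges if it lies in $A$, one edge if exactly one of its vertices is outside $A$, and none otherwise. So this $\ell$-graph is disperse.

It is known that for every $\ell\ge3$, every $n$-vertex disperse $\ell$-graph has a homogeneous set of size $n^{\Omega_\ell(1)}$. The following problem comes from Lior Gishboliner and Ethan Honest, "Disperse Hypergraphs", arXiv:2503.21052 (2025): is there any proper subset $L\subsetneq\{2,\dots,\ell-1\}$, for some $\ell\ge 3$, for which $L$-free $\ell$-graphs still have polynomial-size homogeneous sets? In plain words, can we allow even one more edge count and keep the conclusion? The answer is no, and the threshold $\ell$-graphs show it.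

**Theorem 1.** Let $\ell\ge3$ and $2\le i\le \ell-1$. For every $N\ge 2$ there is an $N$-vertex $\ell$-graph in which every $\ell+1$ vertices induce $0,1,i,\ell$ or $\ell+1$ edges, every clique has size at most $\ell-1+(i-1)\lceil\log_2N\rceil$, and every independent set has size at most $\ell-1+(\ell-i)\lceil\log_2N\rceil$.

To deduce the answer, let $L\subsetneq\{2,\dots,\ell-1\}$ and pick $i\in\{2,\dots,\ell-1\}\setminus L$. None of $0,1,i,\ell,\ell+1$ lies in $L$, so the $\ell$-graph of Theorem 1 is $L$-free. Since $i-1\le \ell-2$ and $\ell-i\le\ell-2$, its homogeneous sets have size at most $\ell-1+(\ell-2)\lceil\log_2N\rceil$. For each $c>0$ this is less than $N^c$ once $N$ is large, so no constant $c$ works. Together with the known theorem on disperse $\ell$-graphs, we get a dichotomy.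

**Corollary.** Let $L\subseteq\{2,\dots,\ell-1\}$. If $L=\{2,\dots,\ell-1\}$, then homogeneous sets of size $N^{\Omega_\ell(1)}$ always exist. Otherwise there are $N$-vertex $L$-free $\ell$-graphs, for every $N\ge2$, with all homogeneous sets of size $O_\ell(\log N)$.

Two further theorems forbid even more counts.

**Theorem 2.** Let $\ell\ge4$ and $2\le i\le \ell-1$.

* (a) If $i\ge \ell/2+1$, there are $N$-vertex $(\{2,\dots,\ell\}\setminus\{i\})$-free $\ell$-graphs, for every $N\ge2$, with cliques of size at most $\max(\ell-1,2i-2)$ and independent sets of size at most $\ell-1+(\ell-i)\lceil\log_2N\rceil$.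
* (b) If $i\le \ell/2$, there are $N$-vertex $(\{1,\dots,\ell-1\}\setminus\{i\})$-free $\ell$-graphs, for every $N\ge2$, with independent sets of size at most $\max(\ell-1,2\ell-2i)$ and cliques of size at most $\ell-1+(i-1)\lceil\log_2N\rceil$.

**Theorem 3.** Let $\ell\ge3$. If $2\le i\le \ell-1$ and $(i-1)\mid \ell$, there are $N$-vertex $(\{2,\dots,\ell+1\}\setminus\{i\})$-free $\ell$-graphs (every $\ell+1$ vertices induce $0$, $1$ or $i$ edges), for every $N\ge 2$, whose homogeneous sets have size $O_\ell((\log N)^{\ell-1})$.

**Reduction to $2^n$ vertices.** Upper bounds on clique and independent-set sizes, and restrictions on the edge counts of $(\ell+1)$-sets, pass to induced subgraphs. So in every tree construction below we take $n=\lceil\log_2N\rceil$, work on $V=\{0,1\}^n$, which has at least $N$ vertices, and restrict to any $N$ of them at the end.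

## 3. Three and four by hand, and why random edges do not help

**The case $\ell=3$.** Here $\{2,\dots,\ell-1\}=\{2\}$, whose only proper subset is $\emptyset$. Every $3$-graph is $\emptyset$-free, so the count condition is empty, and only small homogeneous sets are needed. Take the threshold $3$-graph with $i=2$: a triple is an edge if and only if its type is $(1,2)$. Let $C$ be a clique with $|C|\ge3$. If $|C_0|\ge2$, then two words of $C_0$ and one of $C_1$ form a triple of type $(2,1)$, a non-edge. So $|C_0|=1$: all but one word of $C$ lie in a strictly lower subtree. We may repeat this at most $n$ times, and stop with at most two words left, so $|C|\le 2+n$. The mirror argument shows that an independent set $C$ with $|C|\ge 3$ has $|C_1|=1$, and the same bound follows.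

**The case $\ell=4$.** The proper subsets of $\{2,3\}$ are $\emptyset$, $\{2\}$ and $\{3\}$. To avoid the count $3$, take $i=2$: a $4$-set is an edge if and only if its type is $(1,3)$. We count the edges in a $5$-set $X$ by deleting one vertex at a time.

* Type $(1,4)$: the four deletions from $X_1$ have type $(1,3)$ and are edges; the fifth $4$-set is $X_1$, which may or may not be an edge. The count is $4$ or $5$.
* Type $(2,3)$: the two deletions from $X_0$ have type $(1,3)$, edges; the three deletions from $X_1$ have type $(2,2)$, non-edges. The count is $2$.
* Type $(3,2)$: the deletions have type $(2,2)$ or $(3,1)$. The count is $0$.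
* Type $(4,1)$: the four deletions from $X_0$ have type $(3,1)$, non-edges; the fifth $4$-set is $X_0$. The count is $0$ or $1$.

The count $3$ never occurs.

**Random edges.** If we only wanted small homogeneous sets, we might make each $\ell$-set an edge independently with probability $1/2$. This fails the count condition as soon as $L\ne\emptyset$. If $m\in L$, a fixed $(\ell+1)$-set has exactly $m$ edges with probability $\binom{\ell+1}{m}2^{-(\ell+1)}>0$. Disjoint $(\ell+1)$-sets behave independently, and there are $\lfloor N/(\ell+1)\rfloor$ pairwise disjoint ones. So with probability tending to $1$ some $(\ell+1)$-set has exactly $m$ edges. We need a structure in which overlapping $\ell$-sets are strongly correlated, and the tree gives one.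

**Logarithms do occur.** In a threshold $\ell$-graph the words $w_t=1^t0^{n-t}$, $0\le t\le n$, form a clique of size $n+1$ (trivially if $n+1<\ell$). Indeed, a set $\{w_{t_1},\dots,w_{t_\ell}\}$ with $t_1<\dots<t_\ell$ has longest common prefix $1^{t_1}$, and only $w_{t_1}$ continues with $0$, so its type is $(1,\ell-1)$ and $1\le i-1$. Exchanging $0$ and $1$ gives $n+1$ words whose $\ell$-subsets all have type $(\ell-1,1)$. They form an independent set since $\ell-1> i-1$.

## 4. Edge counts see only the switches of the rule

The purpose of this section is to see which rules of the kind "look at the type" can work at all. Let $P\subseteq\{1,\dots,\ell-1\}$, and let $G_P$ be the $\ell$-graph on $V$ in which an $\ell$-set of type $(p,q)$ is an edge if and only if $p\in P$. Since $q=\ell-p$, every rule that depends only on the type has this form. Write $\varepsilon_j=1$ if $j\in P$ and $\varepsilon_j=0$ otherwise, and let $e(X)$ be the number of edges of $G_P$ inside $X$.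

**Lemma 2 (counting formula).** Let $|X|=\ell+1$ and let $X$ have type $(p,\ell+1-p)$.

* If $2\le p\le\ell-1$, then
$$e(X)=p\,\varepsilon_{p-1}+(\ell+1-p)\,\varepsilon_p. \tag{1}$$
* If $p=1$, then $e(X)$ is $\ell\varepsilon_1$ or $\ell\varepsilon_1+1$.
* If $p=\ell$, then $e(X)$ is $\ell\varepsilon_{\ell-1}$ or $\ell\varepsilon_{\ell-1}+1$.

**Proof.** The $\ell$-subsets of $X$ are obtained by deleting one vertex. Put $q=\ell+1-p$. If $2\le p\le\ell-1$, then also $2\le q\le\ell-1$, so after any deletion both parts are nonempty and Lemma 1 applies. The $p$ deletions from $X_0$ have type $(p-1,q)$ and are edges if and only if $\varepsilon_{p-1}=1$. The $q$ deletions from $X_1$ have type $(p,q-1)$ and are edges if and only if $\varepsilon_p=1$. This is (1).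

If $p=1$, then $q=\ell\ge2$, and the $\ell$ deletions from $X_1$ have type $(1,\ell-1)$, so they contribute $\ell\varepsilon_1$. The one remaining $\ell$-set is $X_1$ and contributes $0$ or $1$. If $p=\ell$, then $q=1$, the $\ell$ deletions from $X_0$ have type $(\ell-1,1)$ and contribute $\ell\varepsilon_{\ell-1}$, and the remaining $\ell$-set is $X_0$. $\blacksquare$

The two end cases are harmless: they give only the counts $0,1,\ell,\ell+1$, whatever $P$ is. In (1), if $p-1$ and $p$ are both in $P$ the count is $\ell+1$, and if neither is, the count is $0$. The other counts come from the places where membership in $P$ changes: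

* an *exit* at $p$, meaning $p-1\in P$ and $p\notin P$, gives the count $p$;
* an *entry* at $p$, meaning $p-1\notin P$ and $p\in P$, gives the count $\ell+1-p$.

**A first attempt: unordered splits.** The tempting first choice is to ignore which child is left and which is right, and to let the rule depend only on the unordered pair $\{p,q\}$. This means that $P$ is symmetric: $j\in P$ if and only if $\ell-j\in P$. For $\ell=4$ this already works: $P=\{2\}$ has an entry at $2$ and an exit at $3$, both giving the count $3$, and $P=\{1,3\}$ has an exit at $2$ and an entry at $3$, both giving the count $2$. For $\ell=5$ and $i=3$ it breaks down. The symmetric subsets of $\{1,2,3,4\}$ are $\emptyset$ and $\{1,2,3,4\}$, for which all of $V$ is homogeneous; $\{2,3\}$, with an entry at $2$ and an exit at $4$, both giving the count $4$; and $\{1,4\}$, with an exit at $2$ and an entry at $4$, both giving the count $2$. None of these gives the count $3$. In general, let $\ell$ be odd. By the list above, the count $(\ell+1)/2$ can come only from a switch at $p=(\ell+1)/2$. There $p-1$ and $p$ add up to $\ell$, so symmetry forces both or neither into $P$, and there is no switch.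

**The way past this.** Use the order of the children. If $P=\{1,\dots,i-1\}$, there is only one switch: an exit at $i$, giving the count $i$. For $\ell=5$, $i=3$ we take $P=\{1,2\}$, and (1) gives the counts $6,3,0$ for $p=2,3,4$. So the threshold $\ell$-graph has the right counts for every $i$, and it remains to bound its homogeneous sets.

## 5. Crossing sets and peeling one level

Let $|C|\ge\ell$. An $\ell$-subset of $C$ that meets both $C_0$ and $C_1$ has, by Lemma 1, a type given by how many vertices it takes on each side. The next lemma lists the types that occur.

**Lemma 3 (crossing interval).** Let $C\subseteq V$ have type $(p,q)$ with $p+q\ge\ell$. For an integer $j$, there is an $\ell$-subset of $C$ of type $(j,\ell-j)$ consisting of $j\ge 1$ vertices of $C_0$ and $\ell-j\ge1$ vertices of $C_1$ if and only if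
$$\max(1,\ell-q)\le j\le\min(p,\ell-1). \tag{2}$$
The interval (2) is nonempty.

**Proof.** We can choose $j$ vertices of $C_0$ and $\ell-j$ vertices of $C_1$, at least one on each side, exactly when $1\le j\le p$ and $1\le\ell-j\le q$. This is (2), and by Lemma 1 the chosen set has type $(j,\ell-j)$. The interval is nonempty because $1\le p$, $1\le\ell-1$, $\ell-q\le p$ (from $p+q\ge\ell$) and $\ell-q\le\ell-1$ (from $q\ge1$). $\blacksquare$

So in $G_P$, a clique of type $(p,q)$ with at least $\ell$ vertices has its whole interval (2) inside $P$, and an independent set of that kind has its interval disjoint from $P$.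

**Lemma 4 (peeling).** Let $\mathcal C$ be a family of subsets of $V$ that is closed under taking subsets, and let $a\ge0$ be an integer such that every $C\in\mathcal C$ with $|C|\ge\ell$ satisfies $\min(|C_0|,|C_1|)\le a$. Then every $C\in\mathcal C$ that lies in a subtree of height $k$ has $|C|\le \ell-1+ak$.

**Proof.** We use induction on $k$. If $|C|\le\ell-1$, there is nothing to prove; this includes $k=0$, where $|C|\le1$. Otherwise $k\ge1$. One of $C_0,C_1$ has at most $a$ elements. The other belongs to $\mathcal C$ and lies in a subtree of height at most $k-1$, so by induction it has at most $\ell-1+a(k-1)$ elements. Adding up, $|C|\le a+\ell-1+a(k-1)=\ell-1+ak$. $\blacksquare$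

The cliques of an $\ell$-graph on $V$ form a family closed under taking subsets, and so do its independent sets. (Sets with fewer than $\ell$ vertices count as both.)

## 6. Proof of Theorem 1

Let $n=\lceil\log_2N\rceil$ and let $G=G_P$ with $P=\{1,\dots,i-1\}$, the threshold $\ell$-graph.

**Step 1: edge counts.** We show that every $(\ell+1)$-set has $0,1,i,\ell$ or $\ell+1$ edges. Since $2\le i\le\ell-1$, we have $1\in P$ and $\ell-1\notin P$. Let $|X|=\ell+1$ have type $(p,\ell+1-p)$ and apply Lemma 2.

* $p=1$: the count is $\ell$ or $\ell+1$, since $\varepsilon_1=1$.
* $2\le p\le i-1$: both $p-1$ and $p$ are in $P$, so the count is $\ell+1$.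
* $p=i$: $i-1\in P$ and $i\notin P$, so the count is $i$.
* $i+1\le p\le\ell-1$: neither $p-1$ nor $p$ is in $P$, so the count is $0$.
* $p=\ell$: the count is $0$ or $1$, since $\varepsilon_{\ell-1}=0$.

Every $p\in\{1,\dots,\ell\}$ is in exactly one of these cases.

**Step 2: cliques.** We show that the left part of a clique is small. Let $C$ be a clique of type $(p,q)$ with $|C|\ge\ell$. The interval (2) lies in $P$, so its right end satisfies $\min(p,\ell-1)\le i-1$. Since $\ell-1\ge i$, the minimum must be $p$, and $|C_0|=p\le i-1$. Lemma 4 with $a=i-1$ and $k=n$ gives $|C|\le\ell-1+(i-1)n$ for every clique.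

**Step 3: independent sets.** We show that the right part of an independent set is small. Let $C$ be independent of type $(p,q)$ with $|C|\ge\ell$. No element of (2) is in $P=\{1,\dots,i-1\}$, so the left end satisfies $\max(1,\ell-q)\ge i$. Since $i\ge2$, this means $\ell-q\ge i$, that is, $|C_1|=q\le\ell-i$. Lemma 4 with $a=\ell-i$ and $k=n$ gives $|C|\le\ell-1+(\ell-i)n$ for every independent set.

Restricting $G$ to any $N$ vertices of $V$ proves Theorem 1. $\blacksquare$

## 7. Theorem 2: a centered window with two equal switches

In a threshold $\ell$-graph the counts $\ell$ and $\ell+1$ appear when $p=1$, because $1\in P$. If we want to avoid the count $\ell$, Lemma 2 tells us to keep both $1$ and $\ell-1$ out of $P$. A nonempty interval $P=\{s,\dots,t\}$ with $2\le s\le t\le\ell-2$ then has two switches: an entry at $s$, giving the count $\ell+1-s$, and an exit at $t+1$, giving the count $t+1$. They agree exactly when $s=\ell-t$. So here the symmetric rule, which was too weak in Section 4, is the right one.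

**Proof of (a).** Put $b=i-1$, so that $\ell/2\le b\le\ell-2$, and let $P=\{\ell-b,\dots,b\}$. This is nonempty, and $\ell-b\ge2$. An $\ell$-set of type $(p,q)$ is an edge of $G_P$ if and only if $p\le b$ and $q=\ell-p\le b$, that is, $\max(p,q)\le b$.

**Step 1: edge counts.** We show that all counts lie in $\{0,1,i,\ell+1\}$. Since $\ell-b\ge2$ and $b\le\ell-2$, neither $1$ nor $\ell-1$ is in $P$, so the cases $p=1$ and $p=\ell$ of Lemma 2 give the counts $0$ or $1$. For $2\le p\le\ell-1$, formula (1) gives $0$ or $\ell+1$ away from switches. The only entry is at $p=\ell-b$, with count $\ell+1-(\ell-b)=b+1=i$. The only exit is at $p=b+1$, with count $b+1=i$. So $G_P$ is $(\{2,\dots,\ell\}\setminus\{i\})$-free.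

**Step 2: cliques.** We show that both parts of a clique have bounded size. Let $C$ be a clique of type $(p,q)$ with $|C|\ge\ell$. The interval (2) lies in $\{\ell-b,\dots,b\}$. From its right end, $\min(p,\ell-1)\le b<\ell-1$, so $p\le b$. From its left end, $\max(1,\ell-q)\ge\ell-b\ge2$, so $\ell-q\ge\ell-b$ and $q\le b$. Hence $|C|\le 2b=2i-2$. So every clique has size at most $\max(\ell-1,2i-2)$.

**Step 3: independent sets.** We show that one part of an independent set is small. Let $C$ be independent of type $(p,q)$ with $|C|\ge\ell$. The interval (2) and the interval $\{\ell-b,\dots,b\}$ are nonempty disjoint intervals of integers, so one lies entirely to the left of the other. If (2) lies to the left, then $\min(p,\ell-1)\le\ell-b-1<\ell-1$, so $p\le\ell-b-1=\ell-i$. If (2) lies to the right, then $\max(1,\ell-q)\ge b+1\ge2$, so $\ell-q\ge b+1$ and $q\le\ell-b-1=\ell-i$. In both cases $\min(p,q)\le\ell-i$. Lemma 4 with $a=\ell-i$ and $k=n=\lceil\log_2N\rceil$ gives $|C|\le\ell-1+(\ell-i)n$.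

Restricting to any $N$ vertices proves (a).

**Proof of (b).** We pass to complements. Let $2\le i\le\ell/2$ and $i'=\ell+1-i$. Then $\ell/2+1\le i'\le\ell-1$, so (a) applies to $i'$ and gives an $N$-vertex $\ell$-graph with counts in $\{0,1,i',\ell+1\}$. In the complement (edges and non-edges exchanged) an $(\ell+1)$-set with $e$ edges gets $\ell+1-e$ edges. So the counts of the complement lie in $\{\ell+1,\ell,i,0\}$, and it is $(\{1,\dots,\ell-1\}\setminus\{i\})$-free. Cliques and independent sets change roles. So independent sets have size at most $\max(\ell-1,2i'-2)=\max(\ell-1,2\ell-2i)$, and cliques have size at most $\ell-1+(\ell-i')\lceil\log_2N\rceil=\ell-1+(i-1)\lceil\log_2N\rceil$. $\blacksquare$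

For odd $\ell$ the value $i=(\ell+1)/2$ satisfies neither $i\ge\ell/2+1$ nor $i\le\ell/2$. This is the value that symmetric rules cannot produce, as we saw in Section 4.

## 8. Theorem 3 for $i\ge3$: repairing an entry by recursion

Now the count $\ell+1$ is forbidden as well. Then no $\ell+1$ vertices form a clique, so cliques have at most $\ell$ vertices, and only independent sets matter.

By (1), the count $\ell+1$ appears in a rule $G_P$ when $P$ contains two consecutive integers. So let us try $P=\{r\}$ with $r=i-1$. Its exit at $r+1$ gives the count $r+1=i$, as desired. For $r\ge 2$ its entry at $r$ gives the count $\ell+1-r$, and this equals $r+1$ only if $\ell=2r$. For $\ell=6$, $r=2$ the exit gives $3$, but the entry gives $5$. The bad count arises as follows: $X$ has type $(r,\ell+1-r)$, and *all* $\ell+1-r$ deletions from $X_1$ are edges. To cut down their number, we ask in addition that the right part be an edge of an $(\ell-r)$-graph that has good counts itself. If $r\mid\ell$, we can continue in this way down to the level where the right part has $r$ elements.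

Let $i\ge3$, $r=i-1\ge2$ and $\ell=Kr$. Since $r\le\ell-2$, we have $K\ge2$. On $V=\{0,1\}^n$ we define $kr$-graphs $g_k$ for $1\le k\le K$:

* $g_1$ consists of all $r$-sets;
* for $k\ge2$, a $kr$-set $X$ is an edge of $g_k$ if and only if $X$ has type $(r,(k-1)r)$ and $X_1\in g_{k-1}$.

For $r=2$, $n=3$ the $6$-set $X=\{000,001,100,101,110,111\}$ is an edge of $g_3$: its type is $(2,4)$, and $X_1=\{100,101,110,111\}$ has type $(2,2)$, so it is an edge of $g_2$.

**Step 1: edge counts.** We show by induction on $k$ that for $k\ge2$ every $(kr+1)$-set contains $0$, $1$ or $i$ edges of $g_k$. Let $X$ have type $(p,q)$ with $p+q=kr+1$.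

* $p=1$. The deletions from $X_1$ have first part of size $1\ne r$, so they are not edges. Only $X_1$ can be an edge, and the count is at most $1$.
* $q=1$. The deletions from $X_0$ have second part of size $1\ne(k-1)r$, so they are not edges. Only $X_0$ can be an edge, and the count is at most $1$.
* $p,q\ge2$. By Lemma 1 each deletion has type $(p-1,q)$ or $(p,q-1)$, so an edge can arise only if $p=r+1$ or $p=r$; otherwise the count is $0$.
  * If $p=r+1$, then $q=(k-1)r$. The deletions from $X_1$ have first part of size $r+1$ and are not edges. The $r+1$ deletions from $X_0$ have type $(r,(k-1)r)$ and right part $X_1$, so all are edges if $X_1\in g_{k-1}$, and none is otherwise. The count is $r+1=i$ or $0$.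
  * If $p=r$, then $q=(k-1)r+1$. The deletions from $X_0$ have first part of size $r-1$ and are not edges. For $x\in X_1$, the set $X\setminus\{x\}$ has type $(r,(k-1)r)$ and right part $X_1\setminus\{x\}$. So the count is the number of edges of $g_{k-1}$ in the $((k-1)r+1)$-set $X_1$. If $k=2$, this is the number of $r$-subsets of an $(r+1)$-set, which is $r+1=i$. If $k\ge3$, it is $0$, $1$ or $i$ by induction.

**Step 2: independent sets.** We bound these by peeling, but now the part we peel off may be large, and we control it through $g_{k-1}$. Let $\alpha_k(h)$ be the maximum size of a $g_k$-independent set in a subtree of height at most $h$. We claim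
$$\alpha_k(h)\le r(h+1)^{k-1}\qquad(1\le k\le K,\ 0\le h\le n). \tag{3}$$
For $k=1$ an independent set has at most $r-1$ elements, so (3) holds. For $h=0$ it has at most $1\le r$ elements, so (3) holds. Now let $k\ge2$ and $h\ge1$, and assume (3) for $(k,h-1)$ and $(k-1,h-1)$. Let $I$ be a $g_k$-independent set in a subtree of height at most $h$; we may assume $|I|\ge2$. By Lemma 1, $I_0$ and $I_1$ lie in subtrees of height at most $h-1$, and both are $g_k$-independent.

If $|I_0|\ge r$, then $I_1$ is $g_{k-1}$-independent: an edge of $g_{k-1}$ in $I_1$, together with $r$ vertices of $I_0$, would have type $(r,(k-1)r)$ by Lemma 1 and so would be an edge of $g_k$ in $I$. Hence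
$$|I|\le\alpha_k(h-1)+\alpha_{k-1}(h-1)\le rh^{k-1}+rh^{k-2}.$$
If $|I_0|\le r-1$, then
$$|I|\le (r-1)+\alpha_k(h-1)\le rh^{k-2}+rh^{k-1},$$
where we used $h\ge1$ for the first term. In both cases $|I|\le rh^{k-2}(h+1)\le r(h+1)^{k-1}$, which proves (3).

**Step 3: conclusion.** The $\ell$-graph is $g_K$ on $V$ with $n=\lceil\log_2N\rceil$, restricted to any $N$ vertices. By Step 1 with $k=K\ge2$, every $\ell+1$ vertices induce $0$, $1$ or $i$ edges. Cliques have at most $\ell$ vertices. By (3), independent sets have at most $r(n+1)^{K-1}$ vertices. Since $n+1\le\log_2N+2\le3\log_2N$ and $\log_2 N\ge 1$ for $N\ge2$, and $K\le\ell$, this is $O_\ell((\log N)^{\ell-1})$. This proves Theorem 3 for $i\ge3$.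

The step that needs $r\ge2$ is the case $p=1$ of Step 1. For $r=1$ the recursion breaks down: $g_2$ would consist of all pairs, since every pair has type $(1,1)$. More generally, every $\ell$-subset of the words $1^t0^{n-t}$ of Section 3 would be an edge of $g_\ell$, so for $n\ge\ell$ some $(\ell+1)$-set would have $\ell+1$ edges. For $i=2$ we need another construction.

## 9. Theorem 3 for $i=2$: cyclic sets of random signs

Here $i-1=1$ divides every $\ell$. We want few homogeneous vertices and at most two edges in each $(\ell+1)$-set. For $\ell=3$ the model to have in mind is a random tournament, with the cyclic triangles as edges. The general construction imitates it.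

Order the $N$ vertices linearly, and choose independent uniform signs $s(Q)\in\{1,-1\}$ for all $(\ell-1)$-sets $Q$ of vertices. An $\ell$-set $E=\{x_1<\dots<x_\ell\}$ is an edge if and only if
$$(-1)^j\,s(E\setminus\{x_j\})\quad\text{has the same value for all } j=1,\dots,\ell, \tag{4}$$
and in that case we call this common value $c(E)$.

For $\ell=3$, read $s(\{x<y\})=1$ as an arc from $x$ to $y$ and $-1$ as an arc from $y$ to $x$. Then (4) says $-s(\{x_2,x_3\})=s(\{x_1,x_3\})=-s(\{x_1,x_2\})$, which means that the two arcs $x_1x_2$ and $x_2x_3$ point the same way along the order and $x_1x_3$ points the opposite way: a cyclic triangle.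

**Step 1: edge counts.** We show that, for every choice of signs, each $(\ell+1)$-set has at most two edges. Let $X=\{x_1<\dots<x_{\ell+1}\}$ and $E_j=X\setminus\{x_j\}$, and suppose that $E_j$ and $E_k$ are edges with $j<k$. In $E_j$ the vertex $x_k$ has position $k-1$, because the smaller vertex $x_j$ is missing. In $E_k$ the vertex $x_j$ has position $j$. Removing $x_k$ from $E_j$ and removing $x_j$ from $E_k$ both leave $X\setminus\{x_j,x_k\}$, so (4) gives
$$(-1)^{k-1}c(E_j)=s(X\setminus\{x_j,x_k\})=(-1)^{j}c(E_k).$$
Multiplying the outer terms by $(-1)^{j+k}$, we get
$$-(-1)^{j}c(E_j)=(-1)^{k}c(E_k).$$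
So the signs $(-1)^jc(E_j)$, taken over the edges $E_j$ in $X$, are pairwise opposite. Among three signs two are equal, so $X$ contains at most two edges. Every count is $0$, $1$ or $2$; in particular cliques have at most $\ell$ vertices.

**Step 2: many independent events in one $m$-set.** We want to bound the probability that a fixed $m$-set $U$ is independent, where $m\ge\ell$. The events "$E$ is an edge" are not independent in general, because two $\ell$-sets that share $\ell-1$ vertices use a common sign. So we choose a large family of $\ell$-subsets of $U$ in which this does not happen. Identify $U$ with $\mathbb Z_m$, and sort the $\ell$-subsets of $U$ by the sum of their elements in $\mathbb Z_m$. By pigeonhole, for some residue the $\ell$-subsets with that sum form a family $\mathcal F$ with $|\mathcal F|\ge\binom m\ell/m$. Two members of $\mathcal F$ never share exactly $\ell-1$ elements: they would differ in one element each, and equality of the sums would force these two elements to be equal.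

The event that $E$ is an edge is determined by the signs of the $(\ell-1)$-subsets of $E$. By the previous sentence, distinct members of $\mathcal F$ have no $(\ell-1)$-subset in common. So the events "$E$ is an edge", $E\in\mathcal F$, are determined by disjoint sets of signs and are independent. Each has probability $2\cdot2^{-\ell}=2^{1-\ell}$, because the $\ell$ signs in (4) are independent and uniform and must all be equal. Hence
$$\Pr[U\text{ is independent}]\le(1-2^{1-\ell})^{|\mathcal F|}\le\exp\Big(-2^{1-\ell}\tbinom m\ell/m\Big).$$

**Step 3: union bound.** We choose $m$ so that, with positive probability, no $m$-set is independent. There are at most $N^m$ sets of size $m$, so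
$$\Pr[\text{some } m\text{-set is independent}]\le N^m\exp\Big(-2^{1-\ell}\tbinom m\ell/m\Big). \tag{5}$$
Since $\binom m\ell\ge(m/\ell)^\ell$, we have $\binom m\ell/m\ge m^{\ell-1}/\ell^\ell$. So the right side of (5) is less than $1$ if $2^{1-\ell}m^{\ell-1}/\ell^\ell>m\ln N$, that is, if
$$m^{\ell-2}>2^{\ell-1}\ell^\ell\ln N. \tag{6}$$
As $\ell\ge3$, the exponent $\ell-2$ is positive, and the least $m\ge\ell$ that satisfies (6) is $O_\ell((\log N)^{1/(\ell-2)})$ for $N\ge2$. For this $m$ some choice of signs gives an $\ell$-graph with no independent set of size $m$. Its cliques have at most $\ell$ vertices, so its homogeneous sets have size $O_\ell((\log N)^{1/(\ell-2)})$. Since $1/(\ell-2)\le1\le\ell-1$ and $\log N$ is bounded below by a positive constant for $N\ge2$, this is within the stated bound $O_\ell((\log N)^{\ell-1})$. This completes the proof of Theorem 3. $\blacksquare$
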